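# Counting primes of the form $\lfloor n/k+1\rfloor$ with $k\le\sqrt n$

## The theorem, and what it says

Throughout, $\mathscr P$ is the set of primes, $p$ always denotes a prime, $\mathbb N^*$ is the set of positive integers, and $\lfloor t\rfloor$ is the integer part of $t$. For $n\in\mathbb N^*$ put
$$\mathscr A_n=\left\{\left\lfloor\frac nk+1\right\rfloor:\ k\in\mathbb N^*,\ k\le\sqrt n\right\}\cap\mathscr P .$$

**Theorem 1.** As $n\to\infty$,
$$\operatorname{card}\mathscr A_n=n\sum_{p>\sqrt n}\frac1{p^2}+O\!\left(n^{13/27}(\log n)^4\right)=\frac{2\sqrt n}{\log n}-\frac{4\sqrt n}{(\log n)^2}+O\!\left(\frac{\sqrt n}{(\log n)^3}\right).$$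
Moreover, for $0<\alpha<\beta$, the inequality
$$\alpha\,\frac{\sqrt n}{\log n}\le\operatorname{card}\mathscr A_n\le\beta\,\frac{\sqrt n}{\log n}$$
holds for all sufficiently large $n$ if and only if $\alpha<2\le\beta$.

The problem comes from Abdelmalek Bedhouche and Bakir Farhi, "On some products taken over the prime numbers", arXiv:2207.07957 (2022). There it is a conjecture: there are absolute constants $0<\alpha<\beta$ for which the last display holds for all large $n$. Theorem 1 says that the conjecture is true, for instance with $\alpha=1$, $\beta=2$, and it determines all admissible pairs.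

In plain words: take $n$, divide it by $1,2,3,\dots$ up to $\sqrt n$, round each quotient down, and add $1$. How many of the roughly $\sqrt n$ resulting integers are prime? These integers are pairwise distinct. Indeed, if $k+1\le\sqrt n$, then
$$\frac nk-\frac n{k+1}=\frac n{k(k+1)}>1,$$
so $\lfloor n/k\rfloor>\lfloor n/(k+1)\rfloor$. Hence $\operatorname{card}\mathscr A_n$ is the number of $k\le\sqrt n$ for which $\lfloor n/k+1\rfloor$ is prime.

The main term is the one a heuristic suggests. An integer near $n/k$ is prime with "probability" $1/\log(n/k)$, so one expects about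
$$\int_0^{\sqrt n}\frac{du}{\log(n/u)}=n\int_{\sqrt n}^\infty\frac{dt}{t^2\log t}\qquad(t=n/u),$$
and by the prime number theorem this is close to $n\sum_{p>\sqrt n}p^{-2}$. The theorem says that the heuristic is right up to a power saving, since $13/27<1/2$.

The asymmetry in "$\alpha<2\le\beta$" comes from the sign of the second term. The ratio $\operatorname{card}\mathscr A_n\cdot\log n/\sqrt n$ tends to $2$ from below, so $\beta=2$ is allowed and $\alpha=2$ is not.

We prove a more general statement, because the proof handles it at no extra cost. For real $x\ge2$, real $\theta$ and real $1\le K\le\sqrt x$, let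
$$N_\theta(x;K)=\#\{k\in\mathbb N^*:\ k\le K,\ \lfloor x/k+\theta\rfloor\in\mathscr P\}.$$

**Theorem 2.** Fix $A\ge1$. Uniformly for $|\theta|\le A$, $x\ge2$, $1\le K\le\sqrt x$,
$$N_\theta(x;K)=x\sum_{p>x/K}\frac1{p^2}+O_A\!\left(x^{13/27}(\log x)^4\right).$$

**Corollary 3.**
(a) For every fixed $\varepsilon>0$ and $A\ge1$, uniformly for $x^{13/27+\varepsilon}\le K\le\sqrt x$ and $|\theta|\le A$, we have $N_\theta(x;K)\sim K/\log(x/K)$ as $x\to\infty$.
(b) The set $\{\lfloor n/k+1\rfloor:\ 1\le k\le n\}$ contains $\dfrac{4\sqrt n}{\log n}+O\!\left(\dfrac{\sqrt n}{(\log n)^3}\right)$ primes.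

## The cases $n=36$ and $n=100$ by hand

For $n=36$ and $k=1,\dots,6$ the values $\lfloor 36/k+1\rfloor$ are $37,19,13,10,8,7$. Four are prime, so $\operatorname{card}\mathscr A_{36}=4$. Here $\sqrt{36}/\log36\approx1.67$, and the ratio is about $2.39$. It exceeds $2$, so the inequality with $\beta=2$ fails at $n=36$: the words "sufficiently large" are needed.

For $n=100$ and $k=1,\dots,10$ the values are
$$101,\ 51,\ 34,\ 26,\ 21,\ 17,\ 15,\ 13,\ 12,\ 11,$$
so $\mathscr A_{100}=\{101,17,13,11\}$. Here $\sqrt{100}/\log100\approx2.17$, and the ratio is about $1.84$.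

Now count the second example from the other side. For a prime $p$,
$$\lfloor 100/k+1\rfloor=p\iff p-1\le\frac{100}k<p\iff\frac{100}p<k\le\frac{100}{p-1}.$$
So the number of $k$ that produce $p$ is $\lfloor100/(p-1)\rfloor-\lfloor100/p\rfloor$. For $p=11,13,17$ this is $10-9$, $8-7$, $6-5$, each equal to $1$. For $p=19,23,29$ it is $5-5$, $4-4$, $3-3$, each equal to $0$. The whole proof rests on this change of viewpoint: do not ask which $k$ give a prime, ask which primes are hit.

## Why rounding one prime at a time gives nothing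

For $p>\sqrt n$ put $D(p)=\lfloor n/(p-1)\rfloor-\lfloor n/p\rfloor$. Up to a bounded error, $\operatorname{card}\mathscr A_n$ is $\sum_{p>\sqrt n}D(p)$ (this is checked later, in general). The sensible first move is to drop the integer parts,
$$D(p)=\frac n{p(p-1)}+O(1).$$
The main terms sum to approximately $n\sum_{p>\sqrt n}p^{-2}$, which is the right answer. What about the errors $O(1)$?

They cannot be summed over all primes, so cut at some $Z$. The primes $p>Z$ that are hit come from $k\le n/(p-1)$, so there are $O(n/Z)$ of them. For $\sqrt n<p\le Z$ the rounding costs $O(1)$ per prime, hence $O(\pi(Z))$ altogether. To make $n/Z$ no larger than the expected size $\sqrt n/\log n$ we need $Z\ge\sqrt n\log n$. But $\pi(\sqrt n\log n)\sim2\sqrt n$, which exceeds the expected size by a factor $\log n$. No choice of $Z$ repairs this.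

The reason is structural. For $p\ge\sqrt n+1$ we have $0<n/(p(p-1))<1$, so $D(p)\in\{0,1\}$: each prime is hit or not, and the rounding error is as large as the quantity itself. This approach does not give even the lower bound with some $\alpha>0$. We need cancellation among the rounding errors of different primes.

To express this, use the sawtooth function
$$\psi(t)=t-\lfloor t\rfloor-\tfrac12,\qquad\text{for example } \psi(5/2)=0,\quad \psi(3)=-\tfrac12 .$$
(It is not Chebyshev's function, which does not appear in these notes.) Then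
$$D(p)=\frac n{p(p-1)}+\psi\Big(\frac np\Big)-\psi\Big(\frac n{p-1}\Big),$$
and we must show that $\sum_p\psi(n/p)$ and $\sum_p\psi(n/(p-1))$, over primes in $(P,2P]$ with $P$ between $\sqrt n$ and slightly beyond, are much smaller than $P$. Expanding $\psi$ in a Fourier series, we must bound
$$\sum_{P<p\le2P}e\!\left(\frac{hn}{p-\theta}\right),\qquad e(t)=e^{2\pi it},\quad \theta\in\{0,1\}.$$

If $p$ ran over all integers, a classical second-derivative bound (T1 below) would finish at once. Primes do not form an interval, and the way around this is to write the indicator of primes as a combination of sums over products $cm$. When one factor is free, the second-derivative bound applies directly. When neither factor is free, Cauchy–Schwarz and a short shift in one variable produce a free variable. The function $hn/(cm-\theta)$ is explicit enough that all the second derivatives can be computed by hand.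

## Five tools

We write $f\ll g$ for $f=O(g)$ and $f\asymp g$ for $f\ll g\ll f$.

**(T1) Second-derivative bound** (van der Corput; Graham–Kolesnik, *Van der Corput's Method of Exponential Sums*, Thm 2.2). If $f$ is real and $C^2$ on a bounded interval $I$, and $\lambda\le|f''|\le c\lambda$ there with $\lambda>0$, then
$$\sum_{m\in I}e(f(m))\ll_c(|I|+1)\lambda^{1/2}+\lambda^{-1/2}.$$

*Example.* Let $f(t)=x/t$ on $(P,2P]$ with $x=P^2$. Then $f''(t)=2x/t^3\asymp1/P$, and the bound is $\ll P^{1/2}$. So over all integers we would have square-root cancellation.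

**(T2) Weyl–van der Corput inequality** (ibid., Lemma 2.5). If $z_m$ is supported on the integers of $(M,2M]$ and $1\le Q\le M$ is an integer, then
$$\Big|\sum_mz_m\Big|^2\ll\frac MQ\sum_{|q|<Q}\Big(1-\frac{|q|}Q\Big)\sum_mz_{m+q}\overline{z_m}.$$

*Proof.* We have $Q\sum_mz_m=\sum_n\sum_{0\le r<Q}z_{n+r}$. The inner sum vanishes unless $M-Q+1<n\le2M$, which leaves at most $M+Q\le2M$ integers $n$. By Cauchy–Schwarz,
$$Q^2\Big|\sum_mz_m\Big|^2\le2M\sum_n\Big|\sum_{0\le r<Q}z_{n+r}\Big|^2=2M\sum_{0\le r,s<Q}\ \sum_nz_{n+r}\overline{z_{n+s}}.$$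
For given $q=r-s$ the inner sum is $\sum_mz_{m+q}\overline{z_m}$, and $q$ arises from $Q-|q|$ pairs $(r,s)$. Divide by $Q^2$. $\square$

**(T3) Vaaler's approximation** (ibid., Thm A.6). For each integer $H\ge1$ there are $a_h\ll1/|h|$ and $0\le b_h\ll1/H$ with
$$\Big|\psi(t)-\sum_{1\le|h|\le H}a_he(ht)\Big|\le\sum_{|h|\le H}b_he(ht).$$
Consequently, for any finite real sequence $(t_j)_{j\le J}$,
$$\Big|\sum_j\psi(t_j)\Big|\ll\frac JH+\sum_{1\le h\le H}\frac1h\Big|\sum_je(ht_j)\Big|.$$

*Derivation of the consequence.* Sum the inequality over $j$. The term $b_0$ contributes $\ll J/H$. For $1\le|h|\le H$ the coefficients satisfy $|a_h|+b_h\ll1/|h|$, because $1/H\le1/|h|$. The terms for $h$ and $-h$ have sums $\sum_je(\pm ht_j)$ of equal modulus. $\square$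

**(T4) Vaughan's identity** (Iwaniec–Kowalski, *Analytic Number Theory*, Prop. 13.4). Let $\Lambda$ be the von Mangoldt function: $\Lambda(p^j)=\log p$ for $j\ge1$, and $\Lambda(m)=0$ otherwise. For $m>U\ge1$,
$$\Lambda(m)=\sum_{b\mid m,\ b\le U}\mu(b)\log\frac mb-\mathop{\sum\sum}_{bc\mid m,\ b,c\le U}\mu(b)\Lambda(c)+\mathop{\sum\sum}_{bc\mid m,\ b,c>U}\mu(b)\Lambda(c).$$

*Proof.* Let $*$ be Dirichlet convolution, $1$ the constant function, and let the indices ${\le}U$ and ${>}U$ denote truncation of the support. Recall that $\mu*1$ is the identity for $*$ and that $\Lambda*1=\log$. Then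
$$\Lambda_{>U}=\mu*1*\Lambda_{>U}=\mu_{\le U}*(1*\Lambda_{>U})+\mu_{>U}*1*\Lambda_{>U},\qquad 1*\Lambda_{>U}=\log-1*\Lambda_{\le U}.$$
Insert the second relation into the first and evaluate at $m>U$, where $\Lambda_{>U}(m)=\Lambda(m)$. $\square$

*Example.* Take $U=2$, $m=9$. The first sum is $\log9$ (only $b=1$). The second is $0$. The third has only $b=c=3$ and equals $\mu(3)\Lambda(3)=-\log3$. The total is $\log3=\Lambda(9)$.

**(T5) Prime number theorem with the classical error term.** For some $c>0$, $\pi(t)=\int_2^t\frac{du}{\log u}+O\big(te^{-c\sqrt{\log t}}\big)$ for $t\ge2$.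

We shall also use $\sum_{m\le N}\tau(m)^2\ll N(\log 2N)^3$ for the divisor function $\tau$. Since $\tau(de)\le\tau(d)\tau(e)$,
$$\sum_{m\le N}\tau(m)^2=\sum_{de\le N}\tau(de)\le\sum_{d\le N}\tau(d)\sum_{e\le N/d}\tau(e)\ll\sum_{d\le N}\tau(d)\,\frac Nd\log2N\ll N(\log2N)^3,$$
because $\sum_{d\le N}\tau(d)/d\le\big(\sum_{a\le N}1/a\big)^2$.

## The exponential sum over primes

**Proposition 4.** Fix $A\ge1$. Let $x$ be large in terms of $A$, $|\theta|\le A$, $\sqrt x\le P\le x^{14/27}$, $P<P'\le2P$, and let $1\le h\le P^{1/14}$ be an integer. Put $f(t)=hx/(t-\theta)$. Then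
$$S:=\sum_{P<m\le P'}\Lambda(m)e(f(m))\ll_AP^{13/14}(\log P)^4.$$

Before the proof, here is where the exponents come from, so that you can recover them. Suppose we aim for a saving $P^{\eta}$. Vaaler's inequality with $H=P^\eta$ loses $P/H=P^{1-\eta}$, and we must treat all $h\le P^\eta$. The size of the phase is $X=hx/P$, which can be as large as $P^{1+\eta}$ when $P=\sqrt x$. The bilinear step below, with a shift length $Q$, will bound the square of a block by $P^2/Q+PM^{1/2}Q^{1/2}X^{1/2}$ plus a smaller term, where $M\ll P^{1/2}$ is the shorter variable. Take $Q=P^{2\eta}$, so that the first term is $P^{2-2\eta}$. The second is then $P^{1+1/4+\eta+(1+\eta)/2}=P^{7/4+3\eta/2}$, and equality of the two gives $\eta=1/14$. Finally, cutting the primes at $Z$ costs $x/Z$ while the sum up to $Z$ costs $Z^{13/14}$; these are equal at $Z=x^{14/27}$, with value $x^{13/27}$.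

*Proof.* Put
$$L=\log P,\qquad X=\frac{hx}P,\qquad U=P^{1/6},\qquad Q=\lfloor P^{1/7}\rfloor .$$

**Step 1. The size of the phase.** This step records the only information about $x$ that will be used. The hypotheses on $P$ say $P^{27/14}\le x\le P^2$. Since $1\le h\le P^{1/14}$,
$$P^{13/14}\le X\le hP\le P^{15/14}.\tag{1}$$
Also $P\ge\sqrt x$ is large in terms of $A$. So $t-\theta\asymp P$ and $t+2\theta\asymp P$ for $t\in(P,2P]$, with absolute constants. This is all we need about $\theta$.

**Step 2. Splitting $\Lambda$.** The aim is to replace the sum over primes by sums over products. Every $m\in(P,P']$ exceeds $U$, so (T4) applies and $S=S_1-S_2+S_3$, as follows. In the first sum of (T4), write $m=bl$: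
$$S_1=\sum_{b\le U}\mu(b)\sum_{P/b<l\le P'/b}(\log l)\,e(f(bl)).$$
In the second, write $d=bc\le U^2$ and $m=dl$:
$$S_2=\sum_{d\le U^2}a_d\sum_{P/d<l\le P'/d}e(f(dl)),\qquad a_d=\sum_{bc=d,\ b,c\le U}\mu(b)\Lambda(c),\qquad |a_d|\le\sum_{c\mid d}\Lambda(c)=\log d\le L.$$
In the third, the integer being represented is $bcl$ with $b,c>U$. Call $m$ the product $bl$, so that the integer is $cm$; automatically $m>U$. Then
$$S_3=\mathop{\sum\sum}_{c,m>U,\ P<cm\le P'}\Lambda(c)\gamma_m\,e(f(cm)),\qquad\gamma_m=\sum_{b\mid m,\ b>U}\mu(b),\qquad|\gamma_m|\le\tau(m).$$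

In $S_1$ and $S_2$ the variable $l$ runs over an interval with a smooth weight, so (T1) applies. In $S_3$ neither variable is free.

**Step 3. The sums $S_1$ and $S_2$.** Here we apply (T1) to the free variable. For $dl\in(P,2P]$,
$$\frac{d^2}{dl^2}f(dl)=\frac{2hxd^2}{(dl-\theta)^3}\asymp\frac{hxd^2}{P^3}=\frac{d^2X}{P^2}.$$
Let $d\le U^2=P^{1/3}$, so that $P/d\ge1$. By (T1), the sum of $e(f(dl))$ over any subinterval of $(P/d,P'/d]$ is
$$\ll\frac Pd\cdot\frac{dX^{1/2}}P+\frac P{dX^{1/2}}=X^{1/2}+\frac P{dX^{1/2}}.$$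
In $S_1$ (where $d=b\le U$) the factor $\log l$ is removed by partial summation. Since $\log l$ is positive and increasing on the range and at most $\log2P\ll L$, this costs a factor $\ll L$. In $S_2$ the coefficient satisfies $|a_d|\le L$. Summing over $d\le U^2$, with $\sum_{d\le U^2}1/d\ll L$, and using (1),
$$S_1,S_2\ll L\,U^2X^{1/2}+L^2PX^{-1/2}\ll L\,P^{1/3+15/28}+L^2P^{15/28}\ll P^{13/14},$$
because $\frac13+\frac{15}{28}=\frac{73}{84}<\frac{78}{84}=\frac{13}{14}$.

**Step 4. Cutting $S_3$ into blocks.** The aim is to fix the sizes of both variables and to make the second one the shorter. Split $c$ into ranges $(C,2C]$ and $m$ into ranges $(M,2M]$ with $C=2^iU$, $M=2^jU$, $i,j\ge0$. A nonempty block contains a product $cm\in(P,2P]$ with $CM<cm\le4CM$, so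
$$\frac P4<CM<2P .$$
This leaves $O(1)$ values of $i+j$, and $O(L)$ values of $i$ for each; so there are $O(L)$ blocks. The phase $f(cm)$ and the condition $P<cm\le P'$ depend only on the product, so we may interchange the names of the variables. Each block then has the form
$$T=\mathop{\sum\sum}_{C<c\le2C,\ M<m\le2M,\ P<cm\le P'}\alpha_c\beta_m\,e(f(cm)),\qquad U\le M\le C,\qquad M\le(CM)^{1/2}\le(2P)^{1/2},$$
where one of the two coefficient sequences is $\Lambda$ and the other is bounded by $\tau$. From $\Lambda(m)\le\log m$ and the bound for $\sum\tau^2$,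
$$\sum_{C<c\le2C}|\alpha_c|^2\ll CL^3,\qquad\sum_{M<m\le2M}|\beta_m|^2\ll ML^3 .$$

**Step 5. Making $c$ a free variable.** Cauchy–Schwarz over $c$ removes $\alpha_c$, and (T2) applied to the inner sum over $m$ replaces $\beta_m$ by products of $\beta$'s that do not depend on $c$. Let
$$z_m(c)=\beta_m\,e(f(cm))\,\mathbf 1_{P<cm\le P'}\qquad(M<m\le2M).$$
Then
$$|T|^2\le\sum_c|\alpha_c|^2\ \sum_{C<c\le2C}\Big|\sum_mz_m(c)\Big|^2 .$$
Since $Q\le P^{1/7}\le P^{1/6}=U\le M$, (T2) is allowed with this $Q$. The term $q=0$ contributes at most $\sum_c\sum_m|\beta_m|^2\ll CML^3$. The terms $q$ and $-q$ are complex conjugates of each other, so it suffices to bound those with $q\ge1$. Exchanging the order of summation,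
$$|T|^2\ll CL^3\,\frac MQ\Big[CML^3+\sum_{1\le q<Q}\ \sum_{M<m,\ m+q\le2M}|\beta_{m+q}\beta_m|\,\Big|\sum_{c\in J}e(g(c))\Big|\Big],\tag{2}$$
where $g(c)=f(c(m+q))-f(cm)$, and $J=J(m,q)\subset(C,2C]$ is the set of $c$ for which $cm$ and $c(m+q)$ both lie in $(P,P']$. As an intersection of intervals, $J$ is an interval. So $c$ is now free, and the joint condition $P<cm\le P'$ has cost us nothing.

**Step 6. The second derivative of $g$.** The purpose is to verify the hypothesis of (T1) for $g$ on $J$. Let
$$\varphi(t)=\frac{2hx\,t^2}{(ct-\theta)^3}.$$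
This is the second derivative of $f(ct)$ with respect to $c$, so $g''(c)=\varphi(m+q)-\varphi(m)=q\varphi'(\xi)$ for some $\xi\in(m,m+q)$. Differentiating in $t$,
$$\varphi'(t)=2hx\Big(\frac{2t}{(ct-\theta)^3}-\frac{3ct^2}{(ct-\theta)^4}\Big)=2hx\,\frac{2t(ct-\theta)-3ct^2}{(ct-\theta)^4}=-\frac{2hx\,t\,(ct+2\theta)}{(ct-\theta)^4}.$$
For $c\in J$ the number $c\xi$ lies between $cm$ and $c(m+q)$, hence in $(P,2P]$, and $\xi\in(M,2M]$. By Step 1 the factors $c\xi+2\theta$ and $c\xi-\theta$ are $\asymp P$. Therefore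
$$|g''(c)|\asymp q\,hx\,\frac{MP}{P^4}=\frac{qXM}{P^2}\qquad(c\in J).$$
The expression for $\varphi'$ does not vanish on the range: this is where the explicit form of $f$ matters.

**Step 7. Estimating the block.** We insert (T1) into (2). Since $|J|\le C$ and $CM\asymp P$,
$$\sum_{c\in J}e(g(c))\ll C\,\frac{(qXM)^{1/2}}P+\frac P{(qXM)^{1/2}}\ll\Big(\frac{qX}M\Big)^{1/2}+\frac P{(qXM)^{1/2}}.$$
Next, $|\beta_{m+q}\beta_m|\le\frac12(|\beta_{m+q}|^2+|\beta_m|^2)$, so $\sum_m|\beta_{m+q}\beta_m|\le\sum_m|\beta_m|^2\ll ML^3$. Moreover $\sum_{q<Q}q^{1/2}\ll Q^{3/2}$ and $\sum_{q<Q}q^{-1/2}\ll Q^{1/2}$. Hence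
$$|T|^2\ll L^6\,\frac{CM}Q\Big[CM+M\Big(\frac{Q^{3/2}X^{1/2}}{M^{1/2}}+\frac{PQ^{1/2}}{(XM)^{1/2}}\Big)\Big]$$
and, with $CM\asymp P$,
$$|T|^2\ll L^6\Big[\frac{P^2}Q+PM^{1/2}Q^{1/2}X^{1/2}+P^2M^{1/2}Q^{-1/2}X^{-1/2}\Big].$$
By (1), $M\ll P^{1/2}$ and $Q\asymp P^{1/7}$, the three terms in brackets are
$$\ll P^{13/7},\qquad\ll P^{1+\frac14+\frac1{14}+\frac{15}{28}}=P^{13/7},\qquad\ll P^{2+\frac14-\frac1{14}-\frac{13}{28}}=P^{12/7}.$$
So $T\ll P^{13/14}L^3$. Summing over the $O(L)$ blocks, $S_3\ll P^{13/14}L^4$, and with Step 3 the proposition follows. $\square$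

Two remarks on the choices. First, why the short shift? If one opens the square in Step 5 completely, that is, lets $q$ run up to $M$, the same computation bounds $|T|^2$ by $L^6$ times a sum that contains the term $PMX^{1/2}$. When $M\asymp P^{1/2}$ and $X\asymp P$ this is $P^2$, which is no saving at all. Restricting to $q<Q$ with $Q$ small raises the diagonal term to $P^2/Q$ but makes the other term smaller than $P^2$. Second, the exponent of $U=P^u$ has some room: Step 5 needs $u\ge\frac17$, and Step 3 needs $2u+\frac{15}{28}<\frac{13}{14}$, that is, $u<\frac{11}{56}$. The value $\frac16$ lies between.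

## From exponentials back to the sawtooth

**Corollary 5.** Under the hypotheses of Proposition 4 on $x,\theta,P,P'$,
$$\sum_{P<p\le P'}\psi\Big(\frac x{p-\theta}\Big)\ll_AP^{13/14}(\log P)^4 .$$

*Proof.* First we pass from $\Lambda$ to primes. The prime powers $p^j\in(P,2P]$ with $j\ge2$ contribute $O(P^{1/2})$ to $S$, by Chebyshev's bounds. So for every $P''\in(P,P']$ and every integer $1\le h\le H:=\lfloor P^{1/14}\rfloor$,
$$\sum_{P<p\le P''}(\log p)\,e\Big(\frac{hx}{p-\theta}\Big)\ll_AP^{13/14}(\log P)^4 .$$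
Partial summation with the decreasing weight $1/\log t\le1/\log P$ gives
$$\sum_{P<p\le P'}e\Big(\frac{hx}{p-\theta}\Big)\ll_AP^{13/14}(\log P)^3 .$$
Now apply (T3) to the numbers $t_p=x/(p-\theta)$. There are $J\ll P$ of them, so $J/H\ll P^{13/14}$. The sum over $h$ contributes $\ll P^{13/14}(\log P)^3\sum_{h\le H}1/h\ll P^{13/14}(\log P)^4$. $\square$

## Proof of Theorem 2

**Step 1. Trivial ranges.** We dispose of the cases in which nothing has to be proved. If $x$ is bounded in terms of $A$, both $N_\theta(x;K)\le\sqrt x$ and the main term are $O_A(1)$, while $x^{13/27}(\log x)^4$ is bounded below by a positive constant for $x\ge2$. So assume that $x$ is large in terms of $A$. Put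
$$y=\frac xK\ge\sqrt x,\qquad Z=x^{14/27},\qquad\text{so that}\quad\frac xZ=x^{13/27}.$$
If $y\ge Z$, then $N_\theta(x;K)\le K=x/y\le x^{13/27}$ and $x\sum_{p>y}p^{-2}\ll x/y\le x^{13/27}$, and the claim is trivial. From now on $\sqrt x\le y<Z$.

**Step 2. Counting $k$ by the prime it produces.** This is the change of viewpoint from the example $n=100$. For a prime $p$ that is large in terms of $A$,
$$\Big\lfloor\frac xk+\theta\Big\rfloor=p\iff p-\theta\le\frac xk<p+1-\theta\iff\frac x{p+1-\theta}<k\le\frac x{p-\theta}.\tag{3}$$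
The number of such $k$, with no upper restriction on $k$, is
$$D(p)=\Big\lfloor\frac x{p-\theta}\Big\rfloor-\Big\lfloor\frac x{p+1-\theta}\Big\rfloor\ge0 .$$
We must compare the condition $k\le K$ with the condition $p>y$. If $k\le K$, then $x/k\ge y$, and the value $p=\lfloor x/k+\theta\rfloor$ satisfies $p\ge y-A-1$; in particular it is large. Conversely, if $p>y+A$, then $p-\theta>y$, so every $k$ in (3) satisfies $k\le x/(p-\theta)<x/y=K$ and is counted. There remain the primes with $|p-y|\le A+1$. There are $O_A(1)$ of them, and for each the number of $k$ in (3) is at most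
$$\frac x{(p-\theta)(p+1-\theta)}+1\ll_A1,$$
since $p\asymp y\ge\sqrt x$. Hence
$$N_\theta(x;K)=\sum_{p>y}D(p)+O_A(1).\tag{4}$$

**Step 3. The tail $p>Z$.** Here we show that large primes are negligible. As $D(m)\ge0$ for all integers $m>Z$ (same definition), we may extend the sum to all integers, and it telescopes:
$$\sum_{p>Z}D(p)\le\sum_{m>Z}\Big(\Big\lfloor\frac x{m-\theta}\Big\rfloor-\Big\lfloor\frac x{m+1-\theta}\Big\rfloor\Big)\le\frac x{\lfloor Z\rfloor+1-\theta}\ll\frac xZ=x^{13/27}.$$

**Step 4. Main term and sawtooth.** We remove the integer parts in the range $y<p\le Z$. Since $\lfloor t\rfloor=t-\frac12-\psi(t)$,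
$$D(p)=\frac x{(p-\theta)(p+1-\theta)}+\psi\Big(\frac x{p+1-\theta}\Big)-\psi\Big(\frac x{p-\theta}\Big),$$
so that by (4) and Step 3,
$$N_\theta(x;K)=\sum_{y<p\le Z}\frac x{(p-\theta)(p+1-\theta)}+\sum_{y<p\le Z}\Big[\psi\Big(\frac x{p+1-\theta}\Big)-\psi\Big(\frac x{p-\theta}\Big)\Big]+O_A(x^{13/27}).$$
Since $\frac1{(p-\theta)(p+1-\theta)}=\frac1{p^2}+O_A(p^{-3})$, the first sum is
$$x\sum_{p>y}\frac1{p^2}+O_A\Big(\frac x{y^2}+\frac xZ\Big),$$
where $x/Z$ accounts for completing the sum beyond $Z$. Here $x/y^2\le1$ because $K\le\sqrt x$.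

**Step 5. The sawtooth sums.** We apply Corollary 5 on dyadic pieces. Divide $(y,Z]$ into intervals $(P,P']$ with $P=2^iy<Z$ and $P'=\min(2P,Z)$. Each $P$ satisfies $\sqrt x\le P\le x^{14/27}$, as Corollary 5 requires. Use it with $\theta$ for $x/(p-\theta)$, and with $\theta-1$ for $x/(p+1-\theta)=x/(p-(\theta-1))$, with $A+1$ in place of $A$. The numbers $P^{13/14}$ grow geometrically, so the total is
$$\ll_AZ^{13/14}(\log x)^4=x^{13/27}(\log x)^4,$$
because $\frac{14}{27}\cdot\frac{13}{14}=\frac{13}{27}$. This proves Theorem 2. $\square$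

## Proof of Theorem 1 and the admissible pairs $(\alpha,\beta)$

**Step 1. Specialization.** Take $\theta=1$, $x=n$, $K=\sqrt n$ in Theorem 2. Since the values $\lfloor n/k+1\rfloor$, $k\le\sqrt n$, are distinct, $N_1(n;\sqrt n)=\operatorname{card}\mathscr A_n$. This gives the first equality of Theorem 1.

**Step 2. The sum over primes.** We evaluate $\sum_{p>y}p^{-2}$. Write $\pi(t)=\int_2^t\frac{du}{\log u}+E(t)$ with $E(t)\ll te^{-c\sqrt{\log t}}$ by (T5). Then
$$\sum_{p>y}\frac1{p^2}=\int_y^\infty\frac{d\pi(t)}{t^2}=\int_y^\infty\frac{dt}{t^2\log t}-\frac{E(y)}{y^2}+2\int_y^\infty\frac{E(t)}{t^3}\,dt ,$$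
and, because $e^{-c\sqrt{\log t}}$ decreases,
$$\sum_{p>y}\frac1{p^2}=\int_y^\infty\frac{dt}{t^2\log t}+O\!\left(\frac{e^{-c\sqrt{\log y}}}y\right).\tag{5}$$
Integrating by parts twice (each time integrating $t^{-2}$ to $-t^{-1}$),
$$\int_y^\infty\frac{dt}{t^2\log t}=\frac1{y\log y}-\int_y^\infty\frac{dt}{t^2\log^2t}=\frac1{y\log y}-\frac1{y\log^2y}+2\int_y^\infty\frac{dt}{t^2\log^3t},$$
and the last integral is at most $\frac1{y\log^3y}$. With $y=\sqrt n$, so $\log y=\frac12\log n$, multiplication by $n$ gives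
$$\operatorname{card}\mathscr A_n=\frac{2\sqrt n}{\log n}-\frac{4\sqrt n}{\log^2n}+O\!\Big(\frac{\sqrt n}{\log^3n}\Big).$$
The error $n^{13/27}(\log n)^4$ is absorbed since $\frac{13}{27}<\frac12$, and so is the error from (5).

**Step 3. The admissible constants.** Put $R_n=\operatorname{card}\mathscr A_n\cdot\frac{\log n}{\sqrt n}$. By Step 2,
$$R_n=2-\frac4{\log n}+O\Big(\frac1{\log^2n}\Big),$$
so $R_n\to2$ and $R_n<2$ for all large $n$. If $\alpha<2$, then $R_n\ge\alpha$ for all large $n$; if $\alpha\ge2$, then $R_n<\alpha$ for all large $n$. If $\beta\ge2$, then $R_n\le\beta$ for all large $n$; if $\beta<2$, then $R_n>\beta$ for all large $n$. So the two-sided inequality holds for all large $n$ exactly when $\alpha<2\le\beta$. The conjecture is true. $\square$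

## Shorter ranges of $k$, and the full range $k\le n$

*Proof of Corollary 3(a).* By (5) with $y=x/K\ge\sqrt x$ and one integration by parts, the main term of Theorem 2 satisfies
$$x\sum_{p>y}\frac1{p^2}\sim\frac x{y\log y}=\frac K{\log(x/K)}\qquad(x\to\infty),$$
uniformly in $K\le\sqrt x$. If $K\ge x^{13/27+\varepsilon}$, then $K/\log(x/K)\ge x^{13/27+\varepsilon}/\log x$, which dominates the error $O_A(x^{13/27}(\log x)^4)$. $\square$

*Proof of Corollary 3(b).* We count the primes produced by $k\le\sqrt n$ and by $k>\sqrt n$ separately, and check that the overlap is bounded.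

For $k\le\sqrt n$ we have $\lfloor n/k+1\rfloor>n/k\ge\sqrt n$. These $k$ give exactly the primes of $\mathscr A_n$, all of which exceed $\sqrt n$.

For $\sqrt n<k\le n$ all values are at most $\sqrt n+1$. We claim that every prime $p\le\sqrt n$ occurs. Let $v=p-1\ge1$ and $k=\lfloor n/v\rfloor$. Since $v(v+1)=(p-1)p\le n$, we have $\frac nv-\frac n{v+1}=\frac n{v(v+1)}\ge1$, so
$$k>\frac nv-1\ge\frac n{v+1}=\frac np\ge\sqrt n .$$
Also $k\le n/v\le n$. The inequalities $\frac n{v+1}<k\le\frac nv$ say that $v\le n/k<v+1$, that is, $\lfloor n/k+1\rfloor=v+1=p$. So these $k$ produce all primes $p\le\sqrt n$, and at most two primes exceeding $\sqrt n$, since the values are at most $\sqrt n+1$.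

The total number of primes is therefore $\operatorname{card}\mathscr A_n+\pi(\sqrt n)+O(1)$. By (T5), $\pi(y)=\frac y{\log y}+\frac y{\log^2y}+O\big(\frac y{\log^3y}\big)$, so
$$\pi(\sqrt n)=\frac{2\sqrt n}{\log n}+\frac{4\sqrt n}{\log^2n}+O\!\Big(\frac{\sqrt n}{\log^3n}\Big).$$
Adding the expansion of Theorem 1, the terms $\pm4\sqrt n/\log^2n$ cancel, and the total is $\frac{4\sqrt n}{\log n}+O\big(\frac{\sqrt n}{\log^3n}\big)$. $\square$
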